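# Regularity of $\aleph^\ast(S)$ under $\mathsf{SVC}(S)$

## 1. The guess that $\aleph^\ast(S)$ is regular, tested on three kinds of $S$

For an infinite set $S$ let $\aleph^\ast(S)$ be the first ordinal onto which $S$ cannot be mapped. Suppose the universe is close to satisfying choice, and that $S$ measures the distance: every nonempty set is the image of $S\times\eta$ for some ordinal $\eta$. Must $\aleph^\ast(S)$ be a regular cardinal? The natural first guess is yes. With full choice $\aleph^\ast(S)$ is the successor cardinal $|S|^+$, which is regular, and our hypothesis says that choice fails only by an amount that $S$ controls. This talk tests the guess, finds where its proof stops, and then refutes it. The problem comes from Calliope Ryan-Smith, "Eccentricity, extendable choice and descending distributive forcing", arXiv:2506.11607 (2025).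

Unless something else is said, we work in $\mathsf{ZF}$.

**Definition (comparison by surjections).** $|X|\le^\ast|Y|$ means that $X=\emptyset$ or there is a surjection from $Y$ onto $X$.

**Definition (Hartogs and Lindenbaum numbers).** $\aleph(X)$ is the least ordinal that does not inject into $X$. $\aleph^\ast(X)$ is the least ordinal $\alpha$ such that $|\alpha|\not\le^\ast|X|$.

The second number exists, because a surjection $X\to\alpha$ gives an injection $\alpha\to\mathcal P(X)$ by taking preimages of points, so $\aleph^\ast(X)\le\aleph(\mathcal P(X))$. If $X$ maps onto $\alpha$ and $0<\beta<\alpha$, then $X$ maps onto $\beta$: send all values $\ge\beta$ to $0$. So $X$ maps onto exactly the nonzero ordinals below $\aleph^\ast(X)$. An injection $\alpha\to X$ with $\alpha\ne0$ gives a surjection $X\to\alpha$, hence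
$$\aleph(X)\le\aleph^\ast(X).\tag{1}$$
If $X$ is infinite, every natural number injects into $X$, so both numbers are infinite. Both are cardinals, since mapping $X$ onto $\alpha$, or injecting $\alpha$ into $X$, depends only on $|\alpha|$.

Example: $\aleph(\omega)=\aleph^\ast(\omega)=\omega_1$, since a nonzero ordinal is an image of $\omega$ exactly when it is countable, and it injects into $\omega$ exactly when it is countable. Surjections can be easier to find than injections: $\mathcal P(\omega)$ maps onto $\omega_1$. Read $A\subseteq\omega$ as a binary relation on $\omega$ through a pairing function; if it is a reflexive well-order of its field, send $A$ to the order type, and otherwise to $0$.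

**Definition (small violations of choice).** $\mathsf{SVC}(S)$ says that for every set $X$ there is an ordinal $\eta$ with $|X|\le^\ast|S\times\eta|$.

Example: $\mathsf{SVC}(\{\emptyset\})$ is the axiom of choice. It says that every nonempty set is the image of an ordinal, hence well-orderable by least preimages.

**Definition (cofinality).** For an infinite cardinal $\lambda$, $\operatorname{cf}(\lambda)$ is the least order type of an unbounded subset of $\lambda$. The cardinal is regular if $\operatorname{cf}(\lambda)=\lambda$ and singular otherwise. In a regular $\lambda$, every unbounded subset has order type $\lambda$. The usual proof that successor cardinals are regular uses choice, so we use that fact only in models of $\mathsf{ZFC}$.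

Throughout, $S$ is infinite. Here are three tests of the guess.

**Case 1: choice holds.** Every nonempty set is an image of an ordinal, so $\mathsf{SVC}(S)$ holds. Moreover $S$ maps onto a nonzero $\alpha$ iff $|\alpha|\le|S|$, so $\aleph^\ast(S)=|S|^+$, which is regular.

**Case 2: $S$ is well-orderable and $\mathsf{SVC}(S)$ holds.** Every nonempty set is an image of the well-orderable set $S\times\eta$, so it is well-orderable. Choice holds and we are back in Case 1.

**Case 3: $\mathsf{SVC}(S)$ holds and $|S\times S|\le^\ast|S|$.** An example of a set with this second property is $S=A^{<\omega}$, the finite sequences from a set $A$ with two distinct elements $a,b$. Given a word $w$, look for the least even position $2k$ with $w_{2k}=b$. If there is one, send $w$ to the pair consisting of $(w_1,w_3,\dots,w_{2k-1})$ and of the part of $w$ after position $2k$; otherwise send $w$ to $(\emptyset,\emptyset)$. The pair $(x,y)$ with $x$ of length $k$ is the image of $a\,x_0\,a\,x_1\cdots a\,x_{k-1}\,b\,y$.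

Suppose, in Case 3, that $\lambda=\aleph^\ast(S)$ is singular. Let $\mu=\operatorname{cf}(\lambda)<\lambda$ and let $(\lambda_i)_{i<\mu}$ be strictly increasing and cofinal in $\lambda$ with $\lambda_i>0$. For each $i$ there is a surjection $S\to\lambda_i$. We would like to choose one for every $i$, but we have no choice. So we use $\mathsf{SVC}(S)$: let
$$X=\{(i,f): i<\mu,\ f:S\to\lambda_i\text{ onto}\}$$
and let $F:S\times\eta\to X$ be onto. For $s\in S$ and $i<\mu$, if some value $F(s,\xi)$ has first coordinate $i$, let $f_{s,i}$ be the second coordinate for the least such $\xi$. For a fixed $i$, not every $s$ gives an $f_{s,i}$, but some $s$ does. Hence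
$$(S\times S)\times\mu\longrightarrow\lambda,\qquad ((s,t),i)\mapsto f_{s,i}(t)\ \ (\text{and }0\text{ if }f_{s,i}\text{ is undefined})\tag{2}$$
has range $\bigcup_i\lambda_i=\lambda$, so it is onto. Now $\mu<\lambda$ is an image of $S$, so $(S\times S)\times\mu$ is an image of $S\times S\times S$, which is an image of $S$ by two applications of $|S\times S|\le^\ast|S|$. So $S$ maps onto $\lambda$, a contradiction. The guess is right in Case 3.

Without $|S\times S|\le^\ast|S|$ the argument reaches (2) and stops. Two factors are in the way. The factor $\mu$ says which piece $\lambda_i$ we aim at. The second copy of $S$ carries the parameter $s$ that selects a surjection onto $\lambda_i$. We shall see that the factor $\mu$ can always be removed, and that the second factor $S$ is a genuine obstruction.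

It is known that, under $\mathsf{SVC}(S)$ with $S$ infinite, $\aleph^\ast(S)$ is regular if and only if it is a successor cardinal, so that it is either a regular successor or a singular limit cardinal. The first case occurs, for instance, in Cohen's first model with $S=[A]^{<\omega}$, where $A$ is the set of added Cohen reals and $\aleph^\ast(S)=\aleph_1$. We do not use these facts.

## 2. Three theorems on singular values of $\aleph^\ast(S)$

The answer is no: assuming that $\mathsf{ZF}$ is consistent, $\mathsf{ZF}+\mathsf{SVC}(S)$ with $S$ infinite does not imply that $\aleph^\ast(S)$ is regular. We need two choice principles. $\mathsf{AC}_\kappa$ says that every family of nonempty sets indexed by $\kappa$ has a choice function. $\mathsf{DC}_\gamma$ says: if $R\subseteq X^{<\gamma}\times X$ and every $t\in X^{<\gamma}$ has some $x$ with $t\mathrel R x$, then there is $\langle z_\alpha\rangle_{\alpha<\gamma}$ with $\langle z_\beta\rangle_{\beta<\alpha}\mathrel R z_\alpha$ for all $\alpha<\gamma$. For example, $\mathsf{DC}_\omega$ is the usual principle of dependent choices.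

**Theorem 1.** Let $V\models\mathsf{ZFC}$ and let $\lambda$ be a singular cardinal in $V$. There are a c.c.c. symmetric extension $M\supseteq V$, $M\models\mathsf{ZF}$, with the same cardinals as $V$, and an infinite $S\in M$ such that
$$M\models\mathsf{SVC}(S)\ \wedge\ \aleph(S)=\aleph^\ast(S)=\lambda\ \wedge\ \lambda\text{ is singular}.$$

**Theorem 2.** If moreover $V\models\mathsf{GCH}$, one can get the same conclusion together with $M\models\mathsf{DC}_\gamma$ for all $\gamma<\operatorname{cf}(\lambda)$ (the extension is then $\operatorname{cf}(\lambda)^+$-c.c. instead of c.c.c.).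

**Theorem 3 ($\mathsf{ZF}$).** Let $S$ be infinite, assume $\mathsf{SVC}(S)$, and let $\lambda=\aleph^\ast(S)$. The following are equivalent:

1. $\lambda$ is regular;
2. $|S\times S|\le^\ast|S\times\eta|$ for some ordinal $\eta<\lambda$;
3. $\aleph^\ast(S\times S)=\aleph^\ast(S)$.

If $\lambda$ is singular, then moreover:

* (a) $\aleph(S)=\aleph^\ast(S)$;
* (b) if $(\lambda_i)_{i<\operatorname{cf}\lambda}$ is a sequence of nonzero ordinals below $\lambda$, cofinal and strictly increasing, then $\langle\{f\mid f:S\to\lambda_i\text{ onto}\}\rangle_{i<\operatorname{cf}\lambda}$ is a family of nonempty sets with no choice function on any unbounded subset of $\operatorname{cf}\lambda$. In particular $\mathsf{AC}_{\operatorname{cf}\lambda}$ fails.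

So, under $\mathsf{SVC}(S)$, each of the following implies that $\aleph^\ast(S)$ is regular: $\aleph(S)<\aleph^\ast(S)$, by (a); $|S\times S|\le^\ast|S|$, which is (2) with $\eta=1$; and choice for well-ordered families, by (b).

We prove Theorem 3 first, because it tells us what a singular example has to look like.

## 3. Gluing fewer than $\lambda$ surjections by the Erdős–Tarski theorem

The aim of this section is to remove the factor $\mu$ in (2). A map of $S$ onto $\lambda$ amounts to $\lambda$ many pairwise disjoint nonempty subsets of $S$, indexed by $\lambda$. A surjection $f_\xi:S\to\kappa_\xi$ gives $\kappa_\xi$ disjoint sets, the fibers, but fibers of different $f_\xi$ may meet. The right combinatorial tool is a theorem about antichains. (P. Erdős and A. Tarski, *On families of mutually exclusive sets*, Ann. of Math. 44 (1943); see Jech, *Set Theory*, Theorem 7.15, where it is stated for complete Boolean algebras.) An antichain is a set of pairwise incompatible elements; $p,q$ are compatible if some $r$ satisfies $r\le p$ and $r\le q$.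

**Erdős–Tarski Theorem ($\mathsf{ZFC}$).** If $\lambda$ is a singular cardinal and a poset $\mathbb Q$ has antichains of size $\kappa$ for every cardinal $\kappa<\lambda$, then it has an antichain of size $\lambda$.

*Proof.* Suppose there is no antichain of size $\lambda$. For $p\in\mathbb Q$ let $\operatorname{sat}(p)$ be the least cardinal $\kappa$ such that no antichain of size $\kappa$ consists of elements $\le p$. A common extension below $p$ is a common extension in $\mathbb Q$ of two elements below $p$ and conversely, so "antichain below $p$" is unambiguous. We have $\operatorname{sat}(p)\le\lambda$, and $q\le p$ implies $\operatorname{sat}(q)\le\operatorname{sat}(p)$. Call $p$ *stable* if $\operatorname{sat}(q)=\operatorname{sat}(p)$ for all $q\le p$. Below every element there is a stable one: take $q\le p$ with $\operatorname{sat}(q)$ minimal. Let $\mu=\operatorname{cf}(\lambda)$ and let $(\lambda_i)_{i<\mu}$ be cardinals below $\lambda$ with supremum $\lambda$.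

Suppose first that some stable $p$ has $\operatorname{sat}(p)=\lambda$. As $\mu<\lambda$, there is an antichain $\{p_i:i<\mu\}$ below $p$, enumerated injectively. By stability $\operatorname{sat}(p_i)=\lambda$, so there is an antichain $A_i$ of size $\lambda_i$ below $p_i$. Elements below different $p_i$ are incompatible, so $\bigcup_iA_i$ is an antichain of size $\lambda$, a contradiction.

So $\operatorname{sat}(p)<\lambda$ for all stable $p$. Let $A$ be a maximal antichain among the antichains of stable elements. Since stable elements are dense, every element of $\mathbb Q$ is compatible with an element of $A$. Also $|A|<\lambda$.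

We claim $\sup\{\operatorname{sat}(p):p\in A\}=\lambda$. If not, let $\kappa<\lambda$ be a cardinal with $\operatorname{sat}(p)\le\kappa$ for all $p\in A$, and let $\nu=\max(\kappa,|A|,\omega)^+$. Then $\nu$ is regular and $\nu<\lambda$, because the singular $\lambda$ is a limit cardinal. Let $B$ be an antichain of size $\nu$. Each $b\in B$ is compatible with some $p\in A$. Since $|A|<\nu$ and $\nu$ is regular, one $p\in A$ is compatible with $\nu$ many $b\in B$. Choose for each of these $b$ some $r_b\le b,p$. The $r_b$ form an antichain of size $\nu\ge\operatorname{sat}(p)$ below $p$, a contradiction.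

Now choose $p_i\in A$ recursively for $i<\mu$ with $\operatorname{sat}(p_i)>\max(\lambda_i,\sup_{j<i}\operatorname{sat}(p_j))$. The bound on the right is below $\lambda$, because fewer than $\mu=\operatorname{cf}(\lambda)$ cardinals below $\lambda$ are involved. The $p_i$ are distinct, hence pairwise incompatible. Below $p_i$ there is an antichain of size $\lambda_i$, and the union of these is an antichain of size $\lambda$, a contradiction. $\square$

The proof makes many choices, so it cannot be applied directly to subsets of $S$. What saves us is that only the pattern of nonempty finite intersections matters, and this pattern is a set of finite sets of ordinals. It therefore lives in an inner model of choice. Recall that for a set $C$ of ordinals, $L[C]$ is a transitive model of $\mathsf{ZFC}$ that contains all ordinals and has $C$ as an element.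

**Lemma A ($\mathsf{ZF}$).** Let $S$ be a set, $\lambda$ an infinite cardinal, $\eta<\lambda$, and let $\langle f_\xi\rangle_{\xi<\eta}$ be a sequence of surjections $f_\xi:S\to\kappa_\xi$ with $0<\kappa_\xi<\lambda$ ordinals and $\sup_{\xi<\eta}\kappa_\xi=\lambda$. Then there is a surjection $S\to\lambda$.

*Proof.*

**Step 1: record the intersection pattern.** Let $J=\{(\xi,j):\xi<\eta,\ j<\kappa_\xi\}$ and $b_{(\xi,j)}=f_\xi^{-1}\{j\}\neq\emptyset$. For $p\in[J]^{<\omega}$ let $b_p=\bigcap_{x\in p}b_x$, with $b_\emptyset=S$. Let
$$\mathbb Q=\{p\in[J]^{<\omega}:b_p\ne\emptyset\},$$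
where larger sets are stronger. Since $b_{p\cup q}=b_p\cap b_q$, for $p,q\in\mathbb Q$ we have
$$p,q\text{ compatible}\iff p\cup q\in\mathbb Q\iff b_p\cap b_q\ne\emptyset.\tag{3}$$
For the first equivalence: if $r\in\mathbb Q$ contains $p$ and $q$, then $b_{p\cup q}\supseteq b_r\ne\emptyset$; conversely $p\cup q$ is itself a common extension.

**Step 2: pass to a model of choice.** Pairs of ordinals are coded by ordinals through Gödel's pairing, and a finite set $\{\alpha_1>\dots>\alpha_n\}$ of ordinals by $2^{\alpha_1}+\dots+2^{\alpha_n}$ (ordinal arithmetic, normal form to base $2$). So $\mathbb Q$ and $\langle\kappa_\xi\rangle_{\xi<\eta}$ together are coded by one set $C$ of ordinals. Let $W=L[C]$. The coding is absolute, so $\mathbb Q$ and $\langle\kappa_\xi\rangle_{\xi<\eta}$ are in $W$, and by (3) compatibility in $\mathbb Q$ means the same in $W$ as outside.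

**Step 3: apply Erdős–Tarski in $W$.** In $W$, $\lambda$ is still a cardinal, and it is the supremum of $\eta<\lambda$ many smaller ordinals. So it is singular in $W$, and hence a limit cardinal there. For each $\xi$ the set $\{\{(\xi,j)\}:j<\kappa_\xi\}\in W$ is an antichain, because distinct fibers of $f_\xi$ are disjoint. If $\kappa<\lambda$ is a cardinal of $W$, choose $\xi$ with $\kappa_\xi>\kappa$: this antichain has size $|\kappa_\xi|^W\ge\kappa$. So $\mathbb Q$ has in $W$ antichains of every size below $\lambda$, and therefore an antichain $\{p_\nu:\nu<\lambda\}$, enumerated injectively.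

**Step 4: return to $S$.** By (3), the sets $b_{p_\nu}$ are nonempty and pairwise disjoint. Map each point of $b_{p_\nu}$ to $\nu$ and all other points of $S$ to $0$. This is a surjection $S\to\lambda$. $\square$

**Lemma B ($\mathsf{ZF}$).** Let $S$ be a nonempty set, $\lambda$ an infinite cardinal and $\eta<\lambda$. If $S\times\eta$ maps onto $\lambda$, then so does $S$.

*Proof.* Let $F:S\times\eta\to\lambda$ be onto. For $\xi<\eta$ let $I_\xi=F[S\times\{\xi\}]\ne\emptyset$ and $\kappa_\xi=\operatorname{ot}(I_\xi)\le\lambda$. Following $s\mapsto F(s,\xi)$ by the collapse of $I_\xi$ onto $\kappa_\xi$ gives surjections $f_\xi:S\to\kappa_\xi$, defined uniformly in $\xi$. If some $\kappa_\xi=\lambda$, we are done. Otherwise let $\theta=\sup_\xi\kappa_\xi$. If $\theta<\lambda$, then sending $(\xi,j)$ with $j<\kappa_\xi$ to the $j$-th element of $I_\xi$ maps a subset of $\eta\times\theta$ onto $\lambda$, so $|\lambda|\le|\eta\times\theta|<\lambda$, which is absurd. Hence $\theta=\lambda$, and Lemma A applies. $\square$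

## 4. The square $S\times S$ decides regularity: proof of Theorem 3

The next lemma says how $\mathsf{SVC}(S)$ covers the square of $S$: each $s\in S$ handles a well-ordered piece, and the pieces are short.

**Lemma C.** Assume $\mathsf{SVC}(S)$ with $S$ infinite. There are ordinals $0<o_s<\aleph(S)$ and functions $F_s:o_s\to S\times S$ for $s\in S$, given by a single function $s\mapsto F_s$, such that $\bigcup_{s\in S}\operatorname{ran}F_s=S\times S$.

*Proof.* Let $F:S\times\eta'\to S\times S$ be onto; then $\eta'>0$. For $s\in S$ the set $R_s=F[\{s\}\times\eta']$ is nonempty and well-ordered by least preimage in $\eta'$. Let $o_s>0$ be its order type and $F_s:o_s\to R_s$ its enumeration. The two projections of $R_s$ to $S$ are images of a well-ordered set, so they are well-orderable subsets of $S$, and their cardinalities are below $\aleph(S)$. The set $R_s$ is contained in the product of these projections. Since $\aleph(S)$ is an infinite cardinal, the product of two cardinals below it is below it. Thus $|o_s|=|R_s|<\aleph(S)$, and so $o_s<\aleph(S)$. $\square$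

**Proof of Theorem 3.** Let $\lambda=\aleph^\ast(S)$. So $S$ maps onto every nonzero $\alpha<\lambda$ and not onto $\lambda$. By (1), $\aleph(S)\le\lambda$.

**Step (1)$\Rightarrow$(2): regularity bounds the pieces of Lemma C.** Take $o_s,F_s$ from Lemma C, so that $o_s<\aleph(S)\le\lambda$, and let $E=\{o_s:s\in S\}$. If $E$ were unbounded in the regular cardinal $\lambda$, its order type would be $\lambda$, and $s\mapsto o_s$ followed by the collapse of $E$ would map $S$ onto $\lambda$, a contradiction. So some $\eta<\lambda$ satisfies $o_s\le\eta$ for all $s$. Map $(s,\xi)\in S\times\eta$ to $F_s(\xi)$ if $\xi<o_s$, and to $F_s(0)$ otherwise. This is a surjection $S\times\eta\to S\times S$.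

**Step (2)$\Rightarrow$(3): Lemma B removes the ordinal factor.** Since $S\times S$ maps onto $S$, $\aleph^\ast(S\times S)\ge\lambda$. If this inequality were strict, $S\times S$ would map onto $\lambda$, hence so would $S\times\eta$, hence so would $S$ by Lemma B, a contradiction. So $\aleph^\ast(S\times S)=\lambda$.

**Step (3)$\Rightarrow$(1): the map (2) becomes useful.** Suppose $\lambda$ is singular, with $\mu=\operatorname{cf}(\lambda)$ and $(\lambda_i)_{i<\mu}$ strictly increasing and cofinal, $\lambda_i>0$. The construction of (2) in Section 1 used only $\mathsf{SVC}(S)$ and the fact that $S$ maps onto each $\lambda_i$. It gives a surjection $(S\times S)\times\mu\to\lambda$. Since $\mu<\lambda$, Lemma B applied to the set $S\times S$ shows that $S\times S$ maps onto $\lambda$. So $\aleph^\ast(S\times S)>\lambda$ and (3) fails.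

**Step (a): singularity forces long injections into $S$.** Let $\lambda$ be singular and suppose $\aleph(S)<\lambda$. With $F_s$ from Lemma C, map $(s,\xi)\in S\times\aleph(S)$ to $F_s(\xi)$ if $\xi<o_s$ and to $F_s(0)$ otherwise. This is a surjection onto $S\times S$, so (2) holds with $\eta=\aleph(S)$, hence (3), hence (1), a contradiction. So $\aleph(S)=\lambda$.

**Step (b): no cofinal choice of surjections.** Let $\lambda$ be singular and $\mu=\operatorname{cf}(\lambda)$. The sets $\{f\mid f:S\to\lambda_i\text{ onto}\}$ are nonempty because $0<\lambda_i<\lambda$. Suppose $\langle f_i:i\in D\rangle$ chooses from them on an unbounded $D\subseteq\mu$. Re-index $D$ by its order type, which is at most $\mu<\lambda$. Since $\sup_{i\in D}\lambda_i=\lambda$, Lemma A gives a surjection $S\to\lambda$, a contradiction. With $D=\mu$ we see that $\mathsf{AC}_\mu$ fails. $\blacksquare$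

## 5. Torsors without chosen base points

Let $\lambda$ be singular with cofinal sequence $(\lambda_i)_{i<\mu}$, $\mu=\operatorname{cf}(\lambda)$. By Theorem 3, a set $S$ with $\mathsf{SVC}(S)$ and $\aleph^\ast(S)=\lambda$ must have three features. Every $\lambda_i$ injects into $S$. Surjections $S\to\lambda_i$ cannot be chosen for cofinally many $i$ at once. And the square $S\times S$ maps onto $\lambda$ although $S$ does not. A well-ordered disjoint union of the $\lambda_i$ fails the second requirement. We need copies of the $\lambda_i$ that cannot be simultaneously identified with the $\lambda_i$.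

**Definition (torsor).** For an abelian group $H$, an $H$-torsor is a nonempty set $T$ with an action of $H$ such that for all $t,t'\in T$ there is exactly one $g\in H$ with $g\cdot t'=t$. We call $g$ the difference of $t$ and $t'$.

Example: a line $\{(x,1):x\in\mathbb R\}$ in the plane, with $\mathbb R$ acting by horizontal translation. No point is distinguished as the origin, yet any two points have a difference.

Suppose $H_i$ is a group of size $\lambda_i$, $T_i$ is an $H_i$-torsor, and $T_i\subseteq S$. One point $t\in T_i$ gives a bijection $g\mapsto g\cdot t$ from $H_i$ to $T_i$, so $\lambda_i$ injects into $S$. Without base points, the bijections for different $i$ cannot be put together. A *pair* of points of $T_i$ has a difference in $H_i$ that depends on no choice, so pairs of points map onto the disjoint union of the $H_i$, a set of size $\lambda$. All three features are present.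

It remains to get $\mathsf{SVC}(S)$. In a symmetric extension whose symmetries translate the torsors, an object of the model is determined by an object in the ground model together with base points in a few of the torsors. So $S$ should consist of the small partial selections of base points. One selection has at most one point in each torsor, so it contains no differences; that is why $S$ itself should fail to map onto $\lambda$.

## 6. Names, automorphisms and symmetric extensions

We recall the technique. Let $V\models\mathsf{ZFC}$ and let $\mathbb P$ be a forcing with largest condition $1$. A group $\mathcal G$ of automorphisms of $\mathbb P$ acts on names by $\pi\dot x=\{\langle\pi\dot y,\pi p\rangle:\langle\dot y,p\rangle\in\dot x\}$. It fixes check names $\check a$. The symmetry lemma says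
$$p\Vdash\varphi(\dot x)\iff\pi p\Vdash\varphi(\pi\dot x).\tag{4}$$
We write $(\dot x,\dot y)^\bullet$ for the canonical name of the ordered pair, so $\pi(\dot x,\dot y)^\bullet=(\pi\dot x,\pi\dot y)^\bullet$.

A *filter of subgroups* $\mathcal F$ of $\mathcal G$ is a nonempty family of subgroups closed under supergroups and finite intersections. It is *normal* if it is closed under conjugation, which is automatic when $\mathcal G$ is abelian. A name is *symmetric* if its stabilizer is in $\mathcal F$. The class $\mathrm{HS}$ of hereditarily symmetric names consists of the symmetric names $\dot x$ with $\operatorname{dom}\dot x\subseteq\mathrm{HS}$. If $\mathcal G$ is abelian, $\dot x$ and $\pi\dot x$ have the same stabilizer, so $\mathrm{HS}$ is closed under $\mathcal G$. If $G$ is $V$-generic for $\mathbb P$, then $M=\{\dot x^G:\dot x\in\mathrm{HS}\}$ satisfies $V\subseteq M\subseteq V[G]$, is transitive, and is a model of $\mathsf{ZF}$ (Jech, *Set Theory*, 3rd ed., Lemma 15.51). This $M$ is called a symmetric extension.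

Example: if $\{\mathrm{id}\}\in\mathcal F$, every name is symmetric and $M=V[G]$. If $\mathcal F=\{\mathcal G\}$, only names fixed by all of $\mathcal G$ are symmetric.

## 7. The model $M$ and the set $S$ of small selections

Theorems 1 and 2 are proved together, with a parameter $\chi$. On a first pass, read $\chi=\omega$ and "size $<\chi$" as "finite". Work in $V\models\mathsf{ZFC}$. Let $\lambda$ be singular, $\mu=\operatorname{cf}(\lambda)<\lambda$, and let $\chi$ be a regular cardinal with $\omega\le\chi\le\mu$ and
$$2^{<\chi}=\chi,\qquad \nu^{<\chi}<\lambda\ \text{ for every cardinal }\nu\text{ with }\chi\le\nu<\lambda.\tag{5}$$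

* For Theorem 1 take $\chi=\omega$. Then (5) holds with no hypothesis, since $2^{<\omega}=\omega$ and $\nu^{<\omega}=\nu$.
* For Theorem 2 take $\chi=\mu$. By $\mathsf{GCH}$ and regularity of $\mu$, $2^{<\mu}=\mu$, and $\nu^{<\chi}\le2^\nu=\nu^+<\lambda$ for $\chi\le\nu<\lambda$, since $\lambda$ is a limit cardinal.

**Step 1: the forcing.** It adds, for each $i<\mu$, one generic function on a group of size $\lambda_i$. Fix a strictly increasing cofinal sequence $(\lambda_i)_{i<\mu}$ of cardinals below $\lambda$ with $\lambda_0\ge\mu$. Let $H_i$ be the abelian group $([\lambda_i]^{<\omega},\triangle)$, written additively. Then $|H_i|=\lambda_i\ge\chi$. Let $\mathbb P$ be the set of partial functions $p$ of size $<\chi$ from $\{(i,h):i<\mu,\ h\in H_i\}$ to $2$, ordered by reverse inclusion.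

**Step 2: $\mathbb P$ preserves cardinals.** It is ${<}\chi$-closed, because the union of a decreasing sequence of fewer than $\chi$ conditions has size $<\chi$ by regularity of $\chi$. So it adds no sequences of length $<\chi$ of elements of $V$. In particular cardinals $\le\chi$ are preserved, and $\chi$ stays regular. It is $\chi^+$-c.c.: since $\chi$ is regular, every function from an ordinal $<\chi$ to $\chi$ is bounded, so $2^{<\chi}=\chi$ gives $\chi^{<\chi}=\chi$, and the $\Delta$-system lemma applies. Among $\chi^+$ conditions there are $\chi^+$ whose domains form a $\Delta$-system with a root $r$ of size $<\chi$. There are at most $2^{<\chi}=\chi$ functions from $r$ to $2$, so two of these conditions agree on $r$ and are compatible. Hence cardinals $\ge\chi^+$ are preserved too.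

**Step 3: the symmetries.** They translate each group separately. Let $\mathcal G=\prod_{i<\mu}H_i$ (full product, abelian) act on $\mathbb P$ by the automorphisms
$$\pi p=\{((i,h+\pi_i),\varepsilon):((i,h),\varepsilon)\in p\}.$$
For $e\in[\mu]^{<\chi}$ let $\mathcal G_e=\{\pi\in\mathcal G:\pi_i=0\text{ for all }i\in e\}$. Since $\mathcal G_e\cap\mathcal G_{e'}=\mathcal G_{e\cup e'}$ and $\mathcal G$ is abelian, the subgroups that contain some $\mathcal G_e$ form a normal filter $\mathcal F$. Let $G$ be $V$-generic and let $M$ be the symmetric extension. Since $V\subseteq M\subseteq V[G]$, all three models have the same cardinals. The sequence $(\lambda_i)_{i<\mu}$ is in $V\subseteq M$, so $\lambda$ is singular in $M$.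

**Step 4: the torsors.** Let $x_i:H_i\to2$ be $x_i(h)=(\bigcup G)(i,h)$, which is total by genericity. For $g\in H_i$ let $x_{i,g}(h)=x_i(h+g)$, with name
$$\dot x_{i,g}=\{\langle(h,\varepsilon)^\vee,\{((i,h+g),\varepsilon)\}\rangle:h\in H_i,\ \varepsilon<2\}.$$
Applying $\pi$ replaces $h+g$ in the condition by $h+g+\pi_i$, so
$$\pi\dot x_{i,g}=\dot x_{i,g+\pi_i}.\tag{6}$$
In particular $\dot x_{i,g}$ is fixed by $\mathcal G_{\{i\}}$ and is in $\mathrm{HS}$. The group $H_i$ acts on functions $y:H_i\to2$ by $(k\cdot y)(h)=y(h+k)$, and $k\cdot x_{i,g}=x_{i,g+k}$.

**Freeness.** If $g\ne g'$ in $H_i$, then $x_{i,g}\ne x_{i,g'}$. Given $p\in\mathbb P$, there are fewer than $\chi\le|H_i|$ many $h$ with $(i,h+g)\in\operatorname{dom}p$ or $(i,h+g')\in\operatorname{dom}p$. Pick another $h$. The points $(i,h+g)$ and $(i,h+g')$ are distinct, so $p$ can be extended by giving them different values. By genericity some condition in $G$ does this.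

So $T_i=\{x_{i,g}:g\in H_i\}$ is an $H_i$-torsor.

**Step 5: the set of small selections.** In $V$ let $U$ be the set of functions $u$ with $\operatorname{dom}u\in[\mu]^{<\chi}$ and $u(i)\in H_i$ for $i\in\operatorname{dom}u$. Let
$$s_u=\langle x_{i,u(i)}:i\in\operatorname{dom}u\rangle,\qquad \dot s_u=\{\langle(\check\imath,\dot x_{i,u(i)})^\bullet,1\rangle:i\in\operatorname{dom}u\}.$$
For $\pi\in\mathcal G$ let $u+\pi$ have the same domain as $u$ and $(u+\pi)(i)=u(i)+\pi_i$. By (6),
$$\pi\dot s_u=\dot s_{u+\pi}.\tag{7}$$
So $\dot s_u$ is fixed by $\mathcal G_{\operatorname{dom}u}$ and is in $\mathrm{HS}$. As $u\mapsto u+\pi$ permutes $U$, the name $\dot S=\{\langle\dot s_u,1\rangle:u\in U\}$ is fixed by all of $\mathcal G$ and is in $\mathrm{HS}$. Let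
$$S=\dot S^G=\{s_u:u\in U\}\in M.$$
By freeness $u\mapsto s_u$ is injective: $s_u$ determines $\operatorname{dom}u$, and $x_{i,u(i)}$ determines $u(i)$.

## 8. Every set of $M$ is an image of $S\times\eta$

**Claim 1.** $M\models\mathsf{SVC}(S)$.

*Proof.* Let $\emptyset\ne X\in M$, $X=\dot X^G$ with $\dot X\in\mathrm{HS}$.

**Step 1: parametrize orbits of names by selections.** In $V$ enumerate $\operatorname{dom}\dot X=\{\dot y_\xi:\xi<\eta\}\subseteq\mathrm{HS}$ and choose $e_\xi\in[\mu]^{<\chi}$ such that $\mathcal G_{e_\xi}$ fixes $\dot y_\xi$. For $u\in U$ with $\operatorname{dom}u=e_\xi$ let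
$$\dot y_{\xi,u}=\pi\dot y_\xi\quad\text{for any }\pi\in\mathcal G\text{ with }\pi\restriction e_\xi=u.$$
This does not depend on $\pi$, because two such $\pi$ differ by an element of $\mathcal G_{e_\xi}$. It is in $\mathrm{HS}$, since $\mathrm{HS}$ is closed under $\mathcal G$. For $\tau\in\mathcal G$,
$$\tau\dot y_{\xi,u}=(\tau+\pi)\dot y_\xi=\dot y_{\xi,u+\tau}.\tag{8}$$

**Step 2: a fully symmetric name for a map.** Let
$$\dot F=\{\langle((\dot s_u,\check\xi)^\bullet,\dot y_{\xi,u})^\bullet,1\rangle:\xi<\eta,\ u\in U,\ \operatorname{dom}u=e_\xi\}.$$
By (7) and (8), $\tau\in\mathcal G$ sends the entry for $(\xi,u)$ to the entry for $(\xi,u+\tau)$. So $\tau\dot F=\dot F$ for all $\tau\in\mathcal G$, $\dot F\in\mathrm{HS}$, and $F=\dot F^G\in M$.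

**Step 3: $F$ is a function whose range contains $X$.** Since $u\mapsto s_u$ is injective, the pair $(s_u,\xi)$ determines the name $\dot y_{\xi,u}$, so $F$ is a function from a subset of $S\times\eta$. If $u$ is identically $0$ on $e_\xi$, we may take $\pi=0$, and $F(s_u,\xi)=\dot y_\xi^G$. Every element of $X$ is $\dot y_\xi^G$ for some $\xi$. So $X\subseteq\operatorname{ran}F$. In $M$, send every pair in $S\times\eta$ at which $F$ is undefined or has a value outside $X$ to one fixed element of $X$. The result is a surjection $S\times\eta\to X$ in $M$. $\square$

## 9. $S$ contains every $\lambda_i$ and does not map onto $\lambda$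

**Claim 2.** In $M$, $\lambda_i$ injects into $S$ for each $i<\mu$.

*Proof.* The function $x_{i,0}$ is in $M$. The map $g\mapsto g\cdot x_{i,0}=x_{i,g}$ is defined in $M$ and is injective on $H_i$ by freeness. Hence $g\mapsto\{(i,x_{i,g})\}=s_{\{(i,g)\}}$ is an injection $H_i\to S$ in $M$, and $|H_i|=\lambda_i$ already in $V\subseteq M$. $\square$

So $S$ is infinite in $M$ and, by (1), $\lambda\le\aleph(S)\le\aleph^\ast(S)$.

For the upper bound, consider two maps in $M$ from $S$ to ordinals. With $\chi=\omega$, $s\mapsto|\operatorname{dom}s|$ has values in $\omega$. If we fix a base point $t\in T_i$, we can send $s$ to the difference of $s(i)$ and $t$ when $i\in\operatorname{dom}s$, coded by an ordinal below $\lambda_i$, and to $0$ otherwise. Its values range over $\lambda_i<\lambda$ and depend only on $s(i)$, where $i$ is the coordinate on which the parameter $t$ lives. The next proof shows that this is typical: a map in $M$ uses parameters in fewer than $\chi$ coordinates, and up to at most $\chi$ possible values it depends only on the domain of the selection and on the selection at those coordinates.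

**Claim 3.** In $M$ there is no surjection $S\to\lambda$.

*Proof.* Let $f\in M$, $f:S\to\lambda$, $f=\dot f^G$ with $\dot f\in\mathrm{HS}$.

**Step 1: fix a support.** Let $p\in G$ force that $\dot f$ is a function from $\dot S$ to $\check\lambda$. Choose $e\in[\mu]^{<\chi}$ such that $\mathcal G_e$ fixes $\dot f$ and $e$ contains every $i$ with $(i,h)\in\operatorname{dom}p$ for some $h$. This is possible since $|\operatorname{dom}p|<\chi$. Then $\pi p=p$ for all $\pi\in\mathcal G_e$.

**Step 2: few possible values at each selection.** In $V$, for $u\in U$ let
$$\mathrm{Val}(u)=\{\beta<\lambda:\exists q\le p\ \ q\Vdash\dot f(\dot s_u)=\check\beta\}.$$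
Choosing a witness $q_\beta$ for each $\beta\in\mathrm{Val}(u)$ gives pairwise incompatible conditions, so $|\mathrm{Val}(u)|\le\chi$ by the $\chi^+$-c.c.

**Step 3: $\mathrm{Val}$ is invariant under $\mathcal G_e$.** Let $\pi\in\mathcal G_e$, $q\le p$ and $q\Vdash\dot f(\dot s_u)=\check\beta$. Then $\pi q\le\pi p=p$, and by (4) and (7), $\pi q\Vdash\dot f(\dot s_{u+\pi})=\check\beta$. So $\mathrm{Val}(u)\subseteq\mathrm{Val}(u+\pi)$. Applying this to $u+\pi$ and $-\pi$ gives equality.

**Step 4: $\mathrm{Val}(u)$ depends only on $\operatorname{dom}u$ and $u\restriction e$.** Let $u,u'\in U$ have the same domain $d$ and agree on $d\cap e$. Put $\pi_i=u'(i)-u(i)$ for $i\in d$ and $\pi_i=0$ otherwise. Then $\pi\in\mathcal G_e$ and $u'=u+\pi$, so $\mathrm{Val}(u')=\mathrm{Val}(u)$. This is where it matters that a selection has only one point per torsor: outside $e$ all selections with the same domain look alike.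

**Step 5: count.** There are at most $\mu^{<\chi}$ sets $d\in[\mu]^{<\chi}$, and $\mu^{<\chi}<\lambda$ by (5), as $\chi\le\mu<\lambda$. Let $\nu=\max(\mu,\sup_{i\in e}\lambda_i)$. Then $\nu<\lambda$, because $|e|<\chi\le\operatorname{cf}(\lambda)$, and $\nu\ge\chi$. The functions from subsets of $e$ into $\bigcup_{i\in e}H_i$ number at most $(\nu+1)^{|e|}\le\nu^{<\chi}<\lambda$. So $Y=\bigcup_{u\in U}\mathrm{Val}(u)$ satisfies
$$|Y|^V\le\mu^{<\chi}\cdot\nu^{<\chi}\cdot\chi<\lambda.$$
Hence $Y\ne\lambda$.

**Step 6: the range of $f$ is inside $Y$.** If $f(s_u)=\beta$, some condition in $G$ forces $\dot f(\dot s_u)=\check\beta$, and a common extension $q\in G$ of it and $p$ shows $\beta\in\mathrm{Val}(u)$. So $\operatorname{ran}f\subseteq Y\subsetneq\lambda$ and $f$ is not onto. $\square$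

**Proof of Theorem 1.** Claim 3 gives $\aleph^\ast(S)\le\lambda$. With Claims 1 and 2, in $M$ we have $\mathsf{SVC}(S)$ and $\aleph(S)=\aleph^\ast(S)=\lambda$, and $\lambda$ is singular in $M$. Take $\chi=\omega$: then (5) needs no hypothesis and $\mathbb P$ is c.c.c. $\blacksquare$

This refutes the guess of Section 1. If $\mathsf{ZF}$ is consistent, so is $\mathsf{ZFC}$, and we can take $\lambda=\aleph_\omega$, getting $\aleph^\ast(S)=\aleph_\omega$.

We can also see directly the failure of condition (3) of Theorem 3. Given $s,s'\in S$ with $\operatorname{dom}s=\operatorname{dom}s'=\{i\}$, say $s(i)=x_{i,a}$ and $s'(i)=x_{i,b}$. By freeness there is exactly one $g\in H_i$ with $s(i)=g\cdot s'(i)$, namely $g=a-b$. In $M$ send $(s,s')$ to $(i,g)$, and every other pair of elements of $S$ to $(0,0)$. This map is onto $\{(i,g):i<\mu,\ g\in H_i\}$, because we may take $b=0$ and $a=g$. The latter set has size $\lambda$ in $V$. So $S\times S$ maps onto $\lambda$ in $M$, while $S$ does not.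

Likewise, base points cannot be chosen cofinally often. The sequence $\langle T_i\rangle_{i<\mu}$ is in $M$, as $T_i=\{y:\{(i,y)\}\in S\}$. If $M$ had a choice function $\langle t_i\rangle_{i\in D}$ with $t_i\in T_i$ and $D\subseteq\mu$ unbounded, then $(i,g)\mapsto\{(i,g\cdot t_i)\}$ would inject $\{(i,g):i\in D,\ g\in H_i\}$, a set of size $\lambda$ in $M$, into $S$. This contradicts $\aleph(S)=\lambda$.

## 10. Closure under short sequences and dependent choice

**Claim 4.** $M\models\mathsf{DC}_\gamma$ for all $\gamma<\chi$.

This is of interest only when $\chi>\omega$.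

*Proof.*

**Step 1: $M$ is closed under ${<}\chi$-sequences in $V[G]$.** Let $\gamma<\chi$ and let $\langle y_\alpha\rangle_{\alpha<\gamma}\in V[G]$ with each $y_\alpha\in M$. For a suitable $\theta$, the set $\mathrm{HS}\cap V_\theta^V$, which belongs to $V$, contains a name for each $y_\alpha$. In $V[G]$ choose such names $\dot y_\alpha$. Since $\mathbb P$ is ${<}\chi$-closed, the sequence $\langle\dot y_\alpha\rangle_{\alpha<\gamma}$ is in $V$. In $V$ choose $e_\alpha\in[\mu]^{<\chi}$ with $\mathcal G_{e_\alpha}$ fixing $\dot y_\alpha$, and let $e=\bigcup_{\alpha<\gamma}e_\alpha$, which is in $[\mu]^{<\chi}$ by regularity of $\chi$. For every $\alpha$ we have $\mathcal G_e\subseteq\mathcal G_{e_\alpha}$, so the name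
$$\{\langle(\check\alpha,\dot y_\alpha)^\bullet,1\rangle:\alpha<\gamma\}$$
is fixed by $\mathcal G_e$. It is in $\mathrm{HS}$, and therefore $\langle y_\alpha\rangle_{\alpha<\gamma}\in M$.

**Step 2: build the sequence outside and bring it back.** Let $R\in M$, $R\subseteq X^{<\gamma}\times X$, be such that in $M$ every $t\in X^{<\gamma}$ has some $x$ with $t\mathrel Rx$. In $V[G]$ fix a well-order of $X$ and let $z_\alpha$, for $\alpha<\gamma$, be the least $x$ with $\langle z_\beta\rangle_{\beta<\alpha}\mathrel Rx$. Such $x$ exists, because $\langle z_\beta\rangle_{\beta<\alpha}$ is in $M$ by Step 1. The whole sequence $\langle z_\alpha\rangle_{\alpha<\gamma}$ is in $M$, again by Step 1. $\square$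

**Proof of Theorem 2.** Assume $\mathsf{GCH}$ in $V$ and take $\chi=\mu=\operatorname{cf}(\lambda)$. Then (5) holds, and Claims 1–3 give $\mathsf{SVC}(S)$ and $\aleph(S)=\aleph^\ast(S)=\lambda$ in $M$, with $\lambda$ singular. Claim 4 gives $\mathsf{DC}_\gamma$ for all $\gamma<\mu$. The forcing is $\mu^+$-c.c. Since it preserves the regularity of $\chi=\mu$ by Step 2 of Section 7, $\mu$ is also the cofinality of $\lambda$ in $M$. $\blacksquare$

Compare this with Theorem 3(b). When $\lambda$ is singular, $\mathsf{AC}_{\operatorname{cf}\lambda}$ must fail. Theorem 2 shows that $\mathsf{AC}_{\operatorname{cf}\lambda}$ cannot be weakened there to $\mathsf{DC}_{<\operatorname{cf}\lambda}$: in these models $\mathsf{DC}_\gamma$ holds for every $\gamma<\operatorname{cf}(\lambda)$.
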